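\title{Four-contact placements of one convex polygon inside another: a cubic lower bound}


\begin{abstract}
Let $P$ be a convex $k$-gon and $Q$ a convex $n$-gon in general position. A 4-contact placement is a similar copy of $P$ contained in $Q$ with four different vertices on four edges of $Q$. Let $N(k,n)$ be the largest possible number of such placements. It is known that $N(k,n)=O(k^4n\log^2 n)$, and we ask whether this can be improved to $kn$ times a power of a logarithm. The answer is no: with $m=\min(k,n)$ and $M=\max(k,n)$ we prove $N(k,n)\ge\frac14Mm(m-3)$, so $N(n,n)$ grows cubically. We also give a self-contained proof of $N(k,n)\le kn^2$, so that $N(k,n)=\Theta(kn^2)$ for $k\ge n\ge4$. The lower bound comes from a second-order perturbation of regular polygons controlled by trigonometric polynomials of degree two; the upper bound counts two-dimensional faces of a polytope in $\mathbb{R}^4$.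
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $P$ be a convex $k$-gon and $Q$ a convex $n$-gon in the plane, $k,n\ge3$. A \emph{similar copy} of $P$ is its image under a composition of a translation, a rotation and a scaling by a positive factor. A \emph{4-contact placement} of $P$ within $Q$ is a similar copy of $P$ that is contained in $Q$ and has four different vertices of $P$ lying on four edges of $Q$. One may or may not require the four edges to be distinct. Our lower bounds produce placements with four distinct edges, and our upper bound does not use distinctness, so both hold in either reading.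

The number four is the number of degrees of freedom: two for the translation, one for the rotation and one for the scale. Each contact of a vertex with an edge is one equation, so four contacts should pin a copy down, and the number of 4-contact placements measures the combinatorial complexity of the space of all copies of $P$ inside $Q$. Special pairs have infinitely many (a square has a one-parameter family of inscribed squares), so we assume that $P$ and $Q$ are in \emph{general position}: their vertex coordinates satisfy no degenerate algebraic coincidences, and in particular there are only finitely many 4-contact placements. Section~\ref{sec:polytope} lists the properties that we use. Let $N(k,n)$ be the maximum number of 4-contact placements over all pairs $(P,Q)$ in general position.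

It is known that
\begin{equation}\label{eq:known}
N(k,n)\le C_0\,k^4n\log^2n
\end{equation}
for an absolute constant $C_0$; in short, $N(k,n)=\widetilde{O}(k^4n)$, where $\widetilde{O}$ hides a power of $\log(k+n)$. The question, which comes from the paper of Chan and Hair~\cite{CH}, is whether $\widetilde{O}(k^4n)$ can be replaced by $\widetilde{O}(kn)$:

\begin{quote}
Are there absolute constants $C,c>0$ such that $N(k,n)\le C\,kn\log^c(k+n)$ for all $k,n\ge3$?
\end{quote}

The quantity $kn$ is a natural guess. Fix the angle of rotation. For each edge of $Q$ only the vertex of $P$ that is extreme in the direction of the outer normal of that edge can obstruct containment, so the copies with this angle are described by $n$ constraints on scale and translation. As the angle makes a full turn, the extreme vertex for a given edge changes $k$ times, which gives $kn$ changes in all. If each change were responsible for only a polylogarithmic number of 4-contact placements, the bound $\widetilde{O}(kn)$ would follow. This reasoning overlooks what can happen \emph{between} changes: in our construction for $k\ge n$, about $n^2/4$ placements occur in a short interval of angles in which no extreme vertex changes,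 and there are $k$ such intervals.

\begin{theorem}[lower bound]\label{thm:lower}
Let $k,n\ge4$, $m=\min(k,n)$ and $M=\max(k,n)$. Then
\[
N(k,n)\ \ge\ \tfrac14\,Mm(m-3)\ \ge\ \tfrac1{16}\,kn\min(k,n).
\]
\end{theorem}

\begin{corollary}\label{cor:answer}
There are no constants $C,c>0$ with $N(k,n)\le C\,kn\log^c(k+n)$ for all $k,n\ge3$.
\end{corollary}

\begin{proof}
For $k=n\ge4$ such a bound and Theorem~\ref{thm:lower} would give $n^3/16\le Cn^2\log^c(2n)$, which is false for large $n$.
\end{proof}

\begin{theorem}[upper bound]\label{thm:upper}
For all $k,n\ge3$ we have $N(k,n)\le kn^2$.
\end{theorem}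

A bound of order $kn^2$ also follows from Agarwal, Amenta and Sharir~\cite{AAS}; the proof given here is self-contained.

\begin{theorem}[sharp order and classification]\label{thm:class}
\leavevmode
\begin{enumerate}
\item For $k\ge n\ge4$ we have $\frac14kn(n-3)\le N(k,n)\le kn^2$, so $N(k,n)=\Theta(kn^2)$.
\item For $4\le k\le n$ we have $N(k,n)\ge\frac14nk(k-3)=\Omega(k^2n)$. Any bound $N(k,n)=\widetilde{O}(k^{\gamma}n)$ valid for all $k,n$ must have $\gamma\ge2$.
\item Let $\mathcal{S}\subseteq\{(k,n):k,n\ge4\}$. There are $C,c>0$ with $N(k,n)\le C\,kn\log^c(k+n)$ on $\mathcal{S}$ if and only if there are $C',c'>0$ with $\min(k,n)\le C'\log^{c'}(k+n)$ on $\mathcal{S}$.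
\end{enumerate}
\end{theorem}

The bound~\eqref{eq:known} is used once, as a quoted result, in the ``if'' direction of part~(3). We do not settle the exact power of $k$ for $k<n$: there the order of $N(k,n)$ lies between $k^2n$ and $\min(kn^2,\,k^4n\log^2n)$.

Both bounds start from the fact that containment in $Q$ is a system of linear inequalities in $\mathbb{R}^4$ (Section~\ref{sec:polytope}). Section~\ref{sec:model} shows on a square and a hexagon which systems arise near a regular configuration, Section~\ref{sec:G} finds one with quadratically many vertices, and Section~\ref{sec:lower} multiplies the count by a rotational symmetry. Sections~\ref{sec:upper} and~\ref{sec:class} prove Theorems~\ref{thm:upper} and~\ref{thm:class}. Logarithms are natural.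

\section{Placements as points of a polytope in $\mathbb{R}^4$}\label{sec:polytope}

Identify $\mathbb{R}^2$ with $\mathbb{C}$ and write $\langle x,y\rangle=\operatorname{Re}(x\bar y)$ for the inner product. Let $p_0,\dots,p_{k-1}$ be the vertices of $P$ in counterclockwise order (indices modulo $k$), and let $e_0,\dots,e_{n-1}$ be the closed edges of $Q$. A similarity is a map $x\mapsto zx+\tau$ with $z,\tau\in\mathbb{C}$, $z\ne0$; here $|z|$ is the scale and $\arg z$ the angle of rotation. The point of this parametrization is that the image $zp_a+\tau$ of a vertex is real-linear in $(z,\tau)\in\mathbb{C}^2=\mathbb{R}^4$.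

Assume $0\in\operatorname{int}Q$, as we may after a translation. Then $Q=\{x:\langle x,w_j\rangle\le1,\ j=0,\dots,n-1\}$ with one inequality per edge, where $w_j$ is an outer normal vector of $e_j$, and $e_j=\{x\in Q:\langle x,w_j\rangle=1\}$. Since $Q$ is convex, a copy of $P$ lies in $Q$ exactly when its vertices do. So the similarities that map $P$ into $Q$ are the points with $z\ne0$ of
\[
F(P,Q)=\{(z,\tau)\in\mathbb{C}^2:\ \langle zp_a+\tau,\,w_j\rangle\le1\ \text{ for all } a,j\}.
\]
We call the inequality with indices $a,j$ \emph{inequality $(a,j)$}, and we call it \emph{tight} at a point where it holds with equality. At a point of $F(P,Q)$, inequality $(a,j)$ is tight exactly when $zp_a+\tau\in e_j$.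

\subsection*{General position}
Let $\alpha_a$ be the angle of the outer normal of the edge $p_ap_{a+1}$ of $P$, and let $\beta_j=\arg w_j$. Record a pair $(P,Q)$ by its vertex coordinates; the pairs of a convex $k$-gon and a convex $n$-gon form an open subset of $\mathbb{R}^{2k+2n}$. We use four properties of general position.
\begin{itemize}
\item[(G0)] Pairs in general position are dense among all pairs.
\item[(G1)] There are only finitely many 4-contact placements.
\item[(G2)] $\alpha_a-\alpha_{a'}\not\equiv\beta_j-\beta_{j'}\pmod{2\pi}$ whenever $a\ne a'$ and $j\ne j'$: no angle between two edges of $P$ equals an angle between two edges of $Q$.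
\item[(G3)] No two edges of $P$ have the same length.
\end{itemize}
The lower bound uses (G0) and (G3); the upper bound uses (G1) and (G2).

\begin{remark}\label{rem:gp}
For a concrete definition one may ask that the $2k+2n$ coordinates be algebraically independent over $\mathbb{Q}$. Then (G0) holds because the exceptional pairs lie in countably many zero sets of nonzero polynomials, a null set. For the other properties it suffices to see that a failure forces a nonzero polynomial with integer coefficients to vanish. Let $d_a$ and $f_j$ be the counterclockwise edge vectors of $P$ and $Q$. For (G3) the polynomial is $|d_a|^2-|d_{a'}|^2$. For (G2) it is $\operatorname{Im}(d_a\bar d_{a'}\bar f_jf_{j'})$, which equals $1$ if $d_a=i$ and the other three vectors are $1$. For (G1), fix four contacts $(a_1,j_1),\dots,(a_4,j_4)$ with distinct $a$'s. No edge occurs three times, since no three vertices of a copy of $P$ are collinear; so we may assume $j_1\ne j_2$ and $j_3\ne j_4$. The contacts are four linear equations whose homogeneous parts are $\langle zp_{a_r}+\tau,\,if_{j_r}\rangle$, $r=1,\dots,4$. Their determinant is a nonzero polynomial: if $p_{a_1}=p_{a_2}=0$, $p_{a_3}=p_{a_4}=1$ and $Q$ has no parallel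 edges, the first two homogeneous equations give $\tau=0$ and the last two give $z=0$. So each choice of four contacts allows at most one placement.
\end{remark}

\subsection*{Simple vertices and their stability}
The configurations that we can compute with are highly symmetric and therefore not in general position. We need a kind of 4-contact placement that survives perturbation.

Consider a finite system of inequalities $h_1\le0,\dots,h_L\le0$ with affine functions $h_l$ on $\mathbb{R}^4$. A \emph{simple vertex} of the system is a solution at which exactly four inequalities are tight and the normals (gradients) of these four are linearly independent. The set of indices of the four is its \emph{tight set}.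

\begin{lemma}[stability]\label{lem:stable}
Let the coefficients of $h_1^\lambda,\dots,h_L^\lambda$ depend continuously on a parameter $\lambda$ in a metric space. Let $x_0$ be a simple vertex of the system for $\lambda_0$, with tight set $I$, and let $\delta>0$. Then for all $\lambda$ close enough to $\lambda_0$ the system for $\lambda$ has a simple vertex with tight set $I$ within distance $\delta$ of $x_0$.
\end{lemma}

\begin{proof}
The determinant of the four normals with $l\in I$ is nonzero at $\lambda_0$, hence near $\lambda_0$. By Cramer's rule the solution $x(\lambda)$ of $h_l^\lambda=0$, $l\in I$, is continuous in $\lambda$, and $x(\lambda_0)=x_0$. For $l\notin I$ the function $h_l^\lambda(x(\lambda))$ is continuous and negative at $\lambda_0$, hence negative near $\lambda_0$.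
\end{proof}

A \emph{good vertex} of $F(P,Q)$ is a simple vertex $(z,\tau)$ of its $kn$ inequalities such that $z\ne0$ and the tight set $\{(a_1,j_1),\dots,(a_4,j_4)\}$ has four distinct $a$'s and four distinct $j$'s. A good vertex gives a 4-contact placement with four distinct edges.

\begin{proposition}\label{prop:good}
Let $P_0$ be any convex $k$-gon and $Q_0$ any convex $n$-gon with $0\in\operatorname{int}Q_0$. If $F(P_0,Q_0)$ has $R$ good vertices, then $N(k,n)\ge R$.
\end{proposition}

\begin{proof}
For $Q$ close to $Q_0$ the origin is still interior, and $w_j$ is the solution of $\langle q,w_j\rangle=\langle q',w_j\rangle=1$, where $q,q'$ are the endpoints of $e_j$. So the coefficients of the inequalities $(a,j)$ depend continuously on $(P,Q)$. Apply Lemma~\ref{lem:stable} to each of the $R$ good vertices, with $\delta$ less than half of their mutual distances and less than their values of $|z|$. Every $(P,Q)$ near $(P_0,Q_0)$ then has $R$ distinct good vertices, and by (G0) we may take $(P,Q)$ in general position.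

It remains to see that distinct points give distinct copies. Suppose $zP+\tau=z'P+\tau'$ with $(z,\tau)\ne(z',\tau')$. Then $x\mapsto(zx+\tau-\tau')/z'$ is an orientation-preserving similarity, not the identity, that maps $P$ onto itself. It preserves area, so it is an isometry, and it preserves the cyclic order of the vertices, so it sends $p_a$ to $p_{a+r}$ for a fixed $r$. If $r\equiv0\pmod k$ it fixes two points and is the identity. So $r\not\equiv0$, and the distinct edges $p_0p_1$ and $p_rp_{r+1}$ have the same length, contrary to (G3).
\end{proof}

The proposition counts points $(z,\tau)$, not copies of $P_0$. If $P_0$ has a rotational symmetry, several good vertices describe the same copy of $P_0$, and the perturbation separates them. We exploit this in Section~\ref{sec:lower}.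

\section{Lever arms: a square, a hexagon and the model system}\label{sec:model}

\begin{example}[a rectangle in a square]\label{ex:square}
Let $Q_0=[-1,1]^2$, so $w_j=i^j$ for $j=0,1,2,3$. For $0\le\varepsilon<1$ let $P_0$ have vertices $p_a=i^a(1-i(-1)^a\varepsilon)$, that is,
\[
p_0=1-i\varepsilon,\quad p_1=-\varepsilon+i,\quad p_2=-1+i\varepsilon,\quad p_3=\varepsilon-i .
\]
The vertex $p_a$ lies on $e_a$ at distance $\varepsilon$ from the midpoint, and the direction of the shift alternates. With $z=x+iy$ and $\tau=\tau_1+i\tau_2$, the inequalities $(a,a)$ read
\[
x+\varepsilon y+\tau_1\le1,\quad x-\varepsilon y+\tau_2\le1,\quad x+\varepsilon y-\tau_1\le1,\quad x-\varepsilon y-\tau_2\le1 .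
\]
All four are tight if and only if $\tau=0$, $x=1$ and $\varepsilon y=0$. For $\varepsilon=0$ the variable $y$ does not appear: the normals are dependent, and the solutions with small $y$ form the one-parameter family of inscribed squares. For $\varepsilon>0$ the solution $(z,\tau)=(1,0)$ is unique, so the normals are independent. At this point the left sides of the inequalities $(a,j)$ with $j\ne a$ take only the values $\pm\varepsilon$ and $-1$, so these are strict. Hence $(1,0)$ is a good vertex. The symmetry of the square gives the good vertices $(i^r,0)$, $r=0,1,2,3$, and Proposition~\ref{prop:good} yields $N(4,4)\ge4$, which is the value in Theorem~\ref{thm:lower}.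
\end{example}

The example shows how rotation enters. A vertex at the foot of the perpendicular from the origin to its edge slides along the edge under an infinitesimal rotation, and the contact does not see the rotation. A vertex shifted along the edge has a \emph{lever arm}: rotation moves it toward or away from the edge at a rate equal to the shift. Lever arms can be prescribed independently at the different vertices.

In general, let a vertex $p=g(A-iB)$ with $|g|=1$ face the edge $\langle x,g\rangle\le1$. The inequality is $\operatorname{Re}(z(A-iB))+\langle\tau,g\rangle\le1$. To keep all other vertex--edge pairs apart, the lever arm $B$ and the rotation $\operatorname{Im}z$ should both be small, say of order $\varepsilon$. Their product has order $\varepsilon^2$, so the scale, the translation and the normal offset $A-1$ interact with it only if they vary at order $\varepsilon^2$. We therefore put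
\begin{equation}\label{eq:scaling}
z=1+\varepsilon^2s+i\varepsilon b,\qquad \tau=\varepsilon^2t,\qquad A=1+\varepsilon^2\mu,\qquad B=\varepsilon\nu,
\end{equation}
with $s,b,\mu,\nu\in\mathbb{R}$ and $t\in\mathbb{C}$, and compute
\begin{equation}\label{eq:key}
\operatorname{Re}\big(z(A-iB)\big)=(1+\varepsilon^2s)(1+\varepsilon^2\mu)+\varepsilon^2\nu b=1+\varepsilon^2\big(s+\nu b+\mu+\varepsilon^2\mu s\big).
\end{equation}
After subtracting $1$, dividing by $\varepsilon^2$ and letting $\varepsilon\to0$, the inequality becomes $s+\langle t,g\rangle+\nu b+\mu\le0$. This leads to the \emph{model system}: given $q$ angles $0\le\varphi_0<\dots<\varphi_{q-1}<2\pi$, called \emph{nodes}, unit vectors $g_l=e^{i\varphi_l}$ and real numbers $\mu_l,\nu_l$, consider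
\begin{equation}\label{eq:G}
s+\langle t,g_l\rangle+\nu_lb+\mu_l\le0,\qquad l=0,\dots,q-1,
\end{equation}
in the variables $(s,t,b)\in\mathbb{R}\times\mathbb{C}\times\mathbb{R}$. The nodes will be dictated by a regular polygon; the numbers $\mu_l,\nu_l$ are ours to choose so that~\eqref{eq:G} has many simple vertices.

Some choices are useless. If $\nu_l=\eta+\langle\zeta,g_l\rangle$ for constants $\eta\in\mathbb{R}$, $\zeta\in\mathbb{C}$, then the normals $(1,g_l,\nu_l)$ lie in a 3-dimensional subspace and there is no simple vertex. As functions of the node, these are the trigonometric polynomials of degree at most one. The first candidates beyond them are the harmonics of degree two; Example~\ref{ex:square} has $\nu_l=(-1)^l=\cos2\varphi_l$ and $\mu_l=-\sin2\varphi_l=0$.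

\begin{example}[six nodes]\label{ex:hexagon}
Let $\varphi_l=l\pi/3$ for $l=0,\dots,5$, and take $\nu_l=-\sin2\varphi_l$, $\mu_l=-\cos2\varphi_l$. In the coordinates $S=s+\frac12$, $X=\frac12\operatorname{Re}t$, $Y=\frac{\sqrt3}2\operatorname{Im}t$, $Z=\frac{\sqrt3}2b$ the system~\eqref{eq:G} is
\[
\begin{array}{lll}
(0)\ \ S+2X\le\frac32, &\quad (1)\ \ S+X+Y-Z\le0, &\quad (2)\ \ S-X+Y+Z\le0,\\[3pt]
(3)\ \ S-2X\le\frac32, &\quad (4)\ \ S-X-Y-Z\le0, &\quad (5)\ \ S+X-Y+Z\le0.
\end{array}
\]
The normals $u_1=(1,1,1,-1)$, $u_2=(1,-1,1,1)$, $u_4=(1,-1,-1,-1)$, $u_5=(1,1,-1,1)$ are pairwise orthogonal. So the origin is a simple vertex with tight set $\{1,2,4,5\}$, and on the ray $-\lambda u_l$, $\lambda>0$, inequality $(l)$ is strict while the other three of $(1),(2),(4),(5)$ are tight. On the rays with $l=1,5$, inequality $(0)$ reads $-3\lambda\le\frac32$ and inequality $(3)$ reads $\lambda\le\frac32$; on the rays with $l=2,4$ the roles of $(0)$ and $(3)$ are exchanged. At $\lambda=\frac32$ each ray ends in a point with four tight inequalities. The new normal is not orthogonal to $u_l$, so it is independent of the other three, and the point is a simple vertex. We obtain five simple vertices, with tight sets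
\[
\{1,2,4,5\},\quad\{2,3,4,5\},\quad\{4,5,0,1\},\quad\{5,0,1,2\},\quad\{1,2,3,4\}.
\]
Each is the union of two disjoint edges of the cycle $0,1,\dots,5,0$. There are nine such pairs of edges, and five of them occur.
\end{example}

The pattern has an explanation. In Example~\ref{ex:hexagon} the slack of inequality $(l)$ is the value at $\varphi_l$ of $\cos2\varphi+b\sin2\varphi-\langle t,e^{i\varphi}\rangle-s$, a trigonometric polynomial of degree two; at the origin it is $\cos2\varphi+\frac12$. A vertex is such a polynomial that vanishes at four nodes and is positive at the others. It changes sign at each of its four zeros, so it can avoid negative values at the nodes only if the zeros come in two pairs of neighboring nodes. The positions of the two pairs are independent, and this is the source of the quadratic count.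

\section{A model system with quadratically many vertices}\label{sec:G}

A \emph{trigonometric polynomial of degree at most $2$} is a real linear combination of $1$, $\cos\varphi$, $\sin\varphi$, $\cos2\varphi$, $\sin2\varphi$. For any phase $\chi$, the last two functions may be replaced by $\cos(2\varphi-\chi)$ and $\sin(2\varphi-\chi)$ to give another basis. A nonzero such polynomial $U$ has at most four zeros in $[0,2\pi)$, because $e^{2i\varphi}U(\varphi)$ is a nonzero polynomial of degree at most $4$ in $e^{i\varphi}$.

\begin{lemma}\label{lem:G}
Let $q\ge4$ and $0\le\varphi_0<\dots<\varphi_{q-1}<2\pi$. There are real numbers $\mu_l,\nu_l$ such that the system~\eqref{eq:G} has at least $q(q-3)/4$ simple vertices, with pairwise different tight sets.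
\end{lemma}

\begin{proof}
The cycle $0,1,\dots,q-1,0$ has $q$ edges, and $q$ of the $\binom q2$ unordered pairs of edges share a node. So there are $q(q-3)/2$ pairs $\{e,e'\}$ of disjoint edges. For such a pair let $I=e\cup e'$, a set of four nodes, and
\[
T(\varphi)=\prod_{l\in I}\sin\frac{\varphi-\varphi_l}2 .
\]
In $[0,2\pi)$ the zeros of $T$ are the $\varphi_l$ with $l\in I$.

\emph{Signs at the nodes.} Let $h\notin I$. Since $|\varphi_h-\varphi_l|/2<\pi$, the factor $\sin\frac{\varphi_h-\varphi_l}2$ has the sign of $h-l$. For an edge $\{l,l+1\}$ with $l<q-1$, the numbers $h-l$ and $h-l-1$ have the same sign, so the two factors have positive product. For the edge $\{q-1,0\}$ we have $0<h<q-1$, so the two factors have negative product. Put $\epsilon=-1$ if one of $e,e'$ is $\{q-1,0\}$, and $\epsilon=+1$ otherwise. Then $\epsilon T$ vanishes at the nodes of $I$ and is positive at all other nodes.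

\emph{The part of degree two.} Write each factor as $\frac1{2i}\big(e^{i(\varphi-\varphi_l)/2}-e^{-i(\varphi-\varphi_l)/2}\big)$ and expand. The frequencies that occur are $-2,-1,0,1,2$, so $T$ is a trigonometric polynomial of degree at most $2$. With $\sigma=\sum_{l\in I}\varphi_l$, the terms of frequency $\pm2$ add up to $\frac1{16}\big(e^{i(2\varphi-\sigma/2)}+e^{-i(2\varphi-\sigma/2)}\big)=\frac18\cos(2\varphi-\frac\sigma2)$. For any $\chi$,
\[
\cos\big(2\varphi-\tfrac\sigma2\big)=\cos\big(\tfrac\sigma2-\chi\big)\cos(2\varphi-\chi)+\sin\big(\tfrac\sigma2-\chi\big)\sin(2\varphi-\chi),
\]
so the coefficient of $\sin(2\varphi-\chi)$ in $\epsilon T$ is $\kappa=\frac\epsilon8\sin(\frac\sigma2-\chi)$.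

\emph{Choice of the phase.} The polynomials $\epsilon T$ range over a 5-dimensional space, while~\eqref{eq:G} has four variables; the constant terms $\mu_l$ have the fixed coefficient $1$. So one coefficient of $\epsilon T$ must be normalized to $1$, and only division by a positive number preserves the signs at the nodes. This is where a factor $\frac12$ is lost. For all but finitely many $\chi\in[0,2\pi)$, every pair has $\kappa\ne0$. Replacing $\chi$ by $\chi+\pi$ changes the sign of every $\kappa$. So there is a $\chi$ for which at least half of the pairs, at least $q(q-3)/4$, have $\kappa>0$. Fix it, call these pairs \emph{positive}, and put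
\[
\nu_l=\cos(2\varphi_l-\chi),\qquad \mu_l=-\sin(2\varphi_l-\chi).
\]

\emph{The vertices.} For a positive pair there is a unique $(s,t,b)$ with
\[
\epsilon T(\varphi)/\kappa=\sin(2\varphi-\chi)-b\cos(2\varphi-\chi)-\langle t,e^{i\varphi}\rangle-s .
\]
At $\varphi=\varphi_l$ the right side is $-(s+\langle t,g_l\rangle+\nu_lb+\mu_l)$, and the left side is zero for $l\in I$ and positive for $l\notin I$. So $(s,t,b)$ solves~\eqref{eq:G}, and exactly the inequalities with $l\in I$ are tight.

\emph{Independence of the normals.} Suppose that the vectors $(1,g_l,\nu_l)$, $l\in I$, are dependent. Then some $(s',t',b')\ne0$ is orthogonal to all four, and the nonzero polynomial $U(\varphi)=s'+\langle t',e^{i\varphi}\rangle+b'\cos(2\varphi-\chi)$ vanishes at the nodes of $I$. Choose $\psi\in[0,2\pi)$ different from these nodes and let $\rho=U(\psi)/T(\psi)$. Then $U-\rho T$ has five zeros, so $U=\rho T$. The coefficient of $\sin(2\varphi-\chi)$ is $0$ in $U$ and $\epsilon\kappa\ne0$ in $T$. Hence $\rho=0$ and $U=0$, a contradiction.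

\emph{Different tight sets.} For $q\ge5$ the subgraph of the cycle induced on $I$ omits a node, so it is a disjoint union of paths, and such a graph has at most one perfect matching (match an endpoint of a path with its only neighbor and repeat). So $I$ determines $\{e,e'\}$. For $q=4$ the two pairs have the same $I$ and $\sigma$ but opposite $\epsilon$, so exactly one of them is positive, and $q(q-3)/4=1$.
\end{proof}

Example~\ref{ex:square} is the case $q=4$, $\chi=0$, and Example~\ref{ex:hexagon} is the case $q=6$, $\chi=-\pi/2$, both with equally spaced nodes.

\section{Proof of the lower bound}\label{sec:lower}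

The model system with $q=\min(k,n)$ gives about $q^2/4$ good vertices with $z$ close to $1$. To gain the factor $\max(k,n)$, we take the polygon with more sides to be regular and build the numbers $\mu_l,\nu_l$ into the other one. The symmetry of the regular polygon then repeats the cluster of good vertices at $\max(k,n)$ angles. This is why Lemma~\ref{lem:G} is needed for prescribed nodes.

In both cases we use the substitution $\Phi_\varepsilon(s,t,b)=(1+\varepsilon^2s+i\varepsilon b,\ \varepsilon^2t)$ from~\eqref{eq:scaling} and write $A_l=1+\varepsilon^2\mu_l$, $B_l=\varepsilon\nu_l$. For $\varepsilon>0$ the map $\Phi_\varepsilon$ is an invertible affine map of $\mathbb{R}^4$. It carries simple vertices of the substituted system to simple vertices of the original one with the same tight sets, and dividing an inequality by $\varepsilon^2$ changes neither.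

\subsection*{The case $4\le k\le n$: regular $Q_0$}
Let $\omega=e^{2\pi i/n}$ and let $Q_0$ be the regular $n$-gon with $w_j=\omega^j$, $j\in\mathbb{Z}/n$. Apply Lemma~\ref{lem:G} with $q=k$ and $\varphi_a=2\pi a/n$, $a=0,\dots,k-1$; these angles lie in $[0,2\pi)$ because $k\le n$. Thus $g_a=\omega^a$. Let
\[
p_a=\omega^a(A_a-iB_a),\qquad a=0,\dots,k-1 .
\]
For $\varepsilon=0$ we have $\langle p_{a'},g_a\rangle<\langle p_a,g_a\rangle$ for $a'\ne a$, and this persists for small $\varepsilon$. So each $p_a$ is the unique extreme point in some direction, and the $p_a$ are the vertices of a convex $k$-gon $P_0$.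

By~\eqref{eq:key}, inequality $(a,a)$ becomes, after substitution and division by $\varepsilon^2$,
\begin{equation}\label{eq:caseA}
s+\langle t,g_a\rangle+\nu_ab+\mu_a+\varepsilon^2\mu_as\le0 .
\end{equation}
For $j\ne a$ we keep inequality $(a,j)$ in the form $\langle zp_a+\tau,\omega^j\rangle-1\le0$ with $(z,\tau)=\Phi_\varepsilon(s,t,b)$. All $kn$ left sides are affine in $(s,t,b)$ with coefficients polynomial in $\varepsilon$. At $\varepsilon=0$ the inequalities~\eqref{eq:caseA} are the model system~\eqref{eq:G}, and the remaining left sides are the constants $\operatorname{Re}\omega^{a-j}-1\le\cos(2\pi/n)-1<0$. So the system at $\varepsilon=0$ has the same simple vertices as~\eqref{eq:G}. By Lemmas~\ref{lem:G} and~\ref{lem:stable}, for small $\varepsilon>0$ the system has at least $k(k-3)/4$ simple vertices with different tight sets of the form $\{(a,a):a\in I\}$, each within distance $1$ of a vertex of~\eqref{eq:G}. Their coordinates $(s,t,b)$ are bounded independently of $\varepsilon$, so $z\to1$ as $\varepsilon\to0$, and for small $\varepsilon$ their images under $\Phi_\varepsilon$ have $z\ne0$ and $|\arg z|<\pi/n$. They are good vertices of $F(P_0,Q_0)$.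

Let $r\in\{0,\dots,n-1\}$. Since $\langle\omega^r(zp_a+\tau),\omega^j\rangle=\langle zp_a+\tau,\omega^{j-r}\rangle$, the linear isomorphism $(z,\tau)\mapsto(\omega^rz,\omega^r\tau)$ permutes the inequalities: $(a,j)$ holds or is tight at the image exactly when $(a,j-r)$ does so at the original point. It therefore maps good vertices to good vertices. The images for a given $r$ have $\arg z$ at distance less than $\pi/n$ from $2\pi r/n$, so different $r$ give disjoint sets. Thus $F(P_0,Q_0)$ has at least $nk(k-3)/4$ good vertices, and Proposition~\ref{prop:good} gives $N(k,n)\ge\frac14nk(k-3)$.

\subsection*{The case $4\le n\le k$: regular $P_0$}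
Let $\omega=e^{2\pi i/k}$ and $p_a=\omega^a$, $a\in\mathbb{Z}/k$. Now we choose $n$ of the vertices and draw an edge of $Q_0$ near each, almost tangent to the unit circle. One new condition appears: the $n$ half-planes must cut out a bounded region, so the chosen vertices must be spread around the circle. Put $c_j=\lfloor jk/n\rfloor$ for $j=0,\dots,n$, so $c_0=0$ and $c_n=k$. Since $k/n\ge1$, the gaps satisfy
\[
1\le c_{j+1}-c_j\le\lceil k/n\rceil\le\lceil k/4\rceil\le\frac{k+3}4<\frac k2,
\]
the last inequality because $k>3$. So $g_j=\omega^{c_j}$, $j=0,\dots,n-1$, are distinct unit vectors, and cyclically consecutive ones make an angle less than $\pi$. Apply Lemma~\ref{lem:G} with $q=n$ and $\varphi_j=2\pi c_j/k$, and define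
\[
Q_0=\{x:\langle x,w_j\rangle\le1,\ j=0,\dots,n-1\},\qquad \bar w_j=\bar g_j(A_j-iB_j).
\]
As $\varepsilon\to0$, $w_j\to g_j$. For small $\varepsilon$ the angles between consecutive $w_j$ are still less than $\pi$, so every nonzero $x$ has $\langle x,w_j\rangle>0$ for some $j$, and $Q_0$ is bounded. The point $x_j=w_j/|w_j|^2$ has $\langle x_j,w_j\rangle=1$, and $\langle x_j,w_{j'}\rangle\to\langle g_j,g_{j'}\rangle<1$ for $j'\ne j$. So for small $\varepsilon$ each inequality defines an edge, and $Q_0$ is a convex $n$-gon with $0$ in its interior.

Since $p_{c_j}=g_j$, the left side of inequality $(c_j,j)$ is $\operatorname{Re}(z(A_j-iB_j))+\operatorname{Re}(\tau\bar g_j(A_j-iB_j))$. The lever arm now comes from tilting the edge, but~\eqref{eq:key} applies unchanged, and after substitution and division by $\varepsilon^2$ the inequality reads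
\[
s+\langle t,g_j\rangle+\nu_jb+\mu_j+\varepsilon^2\mu_js+\operatorname{Re}\big(t\,\bar g_j(\varepsilon^2\mu_j-i\varepsilon\nu_j)\big)\le0 .
\]
At $\varepsilon=0$ this is~\eqref{eq:G}. For $a\ne c_j$ the function $\langle zp_a+\tau,w_j\rangle-1$ has coefficients polynomial in $\varepsilon$ and reduces at $\varepsilon=0$ to the constant $\operatorname{Re}\omega^{a-c_j}-1\le\cos(2\pi/k)-1<0$. Lemmas~\ref{lem:G} and~\ref{lem:stable} give, for small $\varepsilon>0$, at least $n(n-3)/4$ simple vertices with different tight sets $\{(c_j,j):j\in I\}$, with $(s,t,b)$ bounded, hence with $z\ne0$ and $|\arg z|<\pi/k$. They are good because the $c_j$ are distinct. The same limits show that $p_{c_j}$ is the unique extreme vertex for $e_j$ at all angles in a fixed interval around $0$, which contains these values of $\arg z$ when $\varepsilon$ is small; this is the interval mentioned in Section~\ref{sec:intro}.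

Let $r\in\{0,\dots,k-1\}$. Since $(\omega^rz)p_a=zp_{a+r}$, inequality $(a,j)$ at $(\omega^rz,\tau)$ is inequality $(a+r,j)$ at $(z,\tau)$. So the linear isomorphism $(z,\tau)\mapsto(\omega^rz,\tau)$ maps good vertices to good vertices, and the images for different $r$ are disjoint because their values of $\arg z$ are at distance less than $\pi/k$ from $2\pi r/k$. There are at least $kn(n-3)/4$ good vertices. The $k$ images of one vertex describe the same copy of the regular polygon $P_0$, but Proposition~\ref{prop:good} counts them separately and gives $N(k,n)\ge\frac14kn(n-3)$.

\medskip
The two cases prove the first inequality of Theorem~\ref{thm:lower}. The second follows from $m-3\ge m/4$ for $m\ge4$ and $Mm=kn$. \qed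

\section{Proof of the upper bound}\label{sec:upper}

Let $(P,Q)$ be in general position with $0\in\operatorname{int}Q$, and let $F=F(P,Q)$. If $(z,\tau)\in F$, then $zp_0+\tau$ and $zp_1+\tau$ lie in $Q$, so $|z|\le\operatorname{diam}Q/|p_0-p_1|$ and $\tau$ is bounded as well. At $(0,0)$ all inequalities are strict, so $F$ has interior points. Thus $F$ is a 4-dimensional polytope.

A 4-contact placement involves four vertex--edge pairs, and it is hard to count compatible quadruples directly. Compatible \emph{pairs} of contacts are easy to count. In dimension four this is enough: vertices are bounded by 2-dimensional faces, and a 2-dimensional face is determined by two inequalities.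

We recall the facts about a 4-polytope $F$, given by finitely many linear inequalities, that we need. Faces of dimension $0,1,2,3$ are called vertices, edges, 2-faces and facets, and $F$ counts as a face of itself.
\begin{itemize}
\item[(F1)] Every point of $F$ lies in the relative interior of exactly one face. An inequality valid on $F$ that is tight at a relative interior point of a face is tight on the whole face.
\item[(F2)] Every facet is the set of points of $F$ where one of the given inequalities is tight. Every 2-face lies in exactly two facets and is their intersection.
\item[(F3)] Let $v$ be a vertex and $H$ a hyperplane that strictly separates $v$ from the other vertices. The \emph{vertex figure} $F\cap H$ is a 3-polytope. Intersection with $H$ is a bijection from the edges of $F$ at $v$ to its vertices and from the 2-faces of $F$ at $v$ to its edges, and it preserves inclusion.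
\item[(F4)] The vertices of a polytope that lie in an open half-space $\{\ell>\lambda\}$ induce a connected subgraph of its graph of vertices and edges (see~\cite[Ch.~3]{Z}). Indeed, a vertex that does not maximize $\ell$ has a neighbor with larger $\ell$, so an ascending path leads from it to the face where $\ell$ is maximal, and the graph of that face is connected.
\end{itemize}

Call $v=(z,\tau)\in F$ a \emph{4-contact point} if $z\ne0$ and $zP+\tau$ is a 4-contact placement. The number of 4-contact placements is at most the number of 4-contact points.

\begin{lemma}\label{lem:vertex}
Every 4-contact point is a vertex of $F$.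
\end{lemma}

\begin{proof}
Let $v$ be a 4-contact point in the relative interior of a face $K$ of positive dimension. By (F1) the four contacts at $v$ are tight on all of $K$, so all points of $K$ near $v$ have $z\ne0$ and are 4-contact points. A copy of $P$ arises from at most $k$ points $(z,\tau)$, since the similarity shifts the vertices cyclically and is determined by the shift. So there are infinitely many 4-contact placements, contrary to (G1).
\end{proof}

\begin{lemma}\label{lem:faces}
Let $F$ be a 4-polytope, $V$ a set of vertices of $F$, and $f$ the number of 2-faces that contain a point of $V$. Then $|V|\le f$.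
\end{lemma}

\begin{proof}
Choose a linear functional $\ell$ with distinct values on the vertices of $F$. On each 2-face, $\ell$ has a unique minimum point and a unique maximum point. We count the pairs $(v,K)$ in which $v\in V$, $K$ is a 2-face and $v$ is the minimum or the maximum point of $\ell$ on $K$. There are at most $2f$ such pairs, so it suffices to find two for each $v\in V$.

Let $u$ edges at $v$ ascend and $d$ edges descend with respect to $\ell$. By (F3), $u+d$ is the number of vertices of a 3-polytope, so $u+d\ge4$. The ascending edges correspond to the vertices of the vertex figure with $\ell>\ell(v)$, and the descending edges to those with $\ell<\ell(v)$. Call an edge of the vertex figure \emph{pure} if its endpoints are of the same kind. If $u,d\ge1$, then by (F4) the two kinds induce connected subgraphs, which have at least $u-1$ and $d-1$ edges, so there are at least $u+d-2\ge2$ pure edges. If $u=0$ or $d=0$, all edges of the vertex figure are pure, and there are at least six, because each of at least four vertices has degree at least three.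

A pure edge corresponds to a 2-face $K$ whose two edges at $v$ both ascend or both descend. The polygon $K$ lies in the cone with apex $v$ spanned by these two edges, so $v$ is the minimum or the maximum point of $\ell$ on $K$.
\end{proof}

By (F2) alone, these lemmas give the bound $\binom{kn}2$. The geometry of the problem saves a factor of order $k$, because two contacts must be possible at the same angle of rotation.

\begin{lemma}\label{lem:arcs}
At most $kn^2$ of the 2-faces of $F(P,Q)$ contain a point with $z\ne0$.
\end{lemma}

\begin{proof}
Using (F2), choose for each facet one inequality that defines it; different facets receive different inequalities. Each 2-face $K$ is the intersection of two facets, so it is determined by the unordered pair $\{(a,j),(a',j')\}$ of their inequalities, and both are tight on $K$.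

The vertex $p_a$ is extreme in $P$ in the direction $e^{i\psi}$ exactly when $\psi$ lies in the counterclockwise arc $[\alpha_{a-1},\alpha_a]$. So after rotation by $\theta$ the image of $p_a$ is extreme in the direction $w_j$ exactly when $\theta$ lies in the closed arc
\[
J_{aj}=[\beta_j-\alpha_a,\ \beta_j-\alpha_{a-1}]\subset\mathbb{R}/2\pi\mathbb{Z}.
\]
For fixed $j$, the arcs $J_{0j},\dots,J_{k-1,j}$ have positive length, cover the circle and overlap only in their $k$ endpoints $\beta_j-\alpha_a$. If $(z,\tau)\in F$, $z\ne0$ and $(a,j)$ is tight, then $\langle zp+\tau,w_j\rangle\le1$ for all vertices $p$, with equality for $p_a$, so $\arg z\in J_{aj}$. Hence a 2-face that contains a point with $z\ne0$ has $J_{aj}\cap J_{a'j'}\ne\emptyset$. We count the unordered pairs with this property.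

\emph{Pairs with $j=j'$.} Here $a\ne a'$, and the arcs meet only if they are cyclically adjacent. This gives $k$ pairs for each $j$, and $kn$ in all.

\emph{Pairs with $j\ne j'$.} Fix $j$ and $j'$. An equality $\beta_j-\alpha_a\equiv\beta_{j'}-\alpha_{a'}$ is impossible for $a=a'$ because $\beta_j\not\equiv\beta_{j'}$, and for $a\ne a'$ by (G2). So the $2k$ endpoints are distinct and cut the circle into $2k$ open pieces. Each piece lies in exactly one arc $J_{aj}$ and exactly one arc $J_{a'j'}$, and so determines $(a,a')$. Conversely, let $\theta\in J_{aj}\cap J_{a'j'}$. Then $\theta$ is not an endpoint of both arcs, so it is interior to one of them. The other arc has positive length and contains $\theta$, so the intersection contains an interval, hence a point of some piece, hence that whole piece. So there are at most $2k$ pairs for each $\{j,j'\}$, and at most $2k\binom n2=kn(n-1)$ in all.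

The total is at most $kn+kn(n-1)=kn^2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $V$ be the set of 4-contact points. By Lemma~\ref{lem:vertex} it consists of vertices of $F$, and all of them have $z\ne0$. Lemmas~\ref{lem:faces} and~\ref{lem:arcs} give $|V|\le kn^2$. No step requires the four edges to be distinct.
\end{proof}

\begin{remark}
Property (G1) cannot be dropped, as Example~\ref{ex:square} with $\varepsilon=0$ shows. Property (G2) affects only the constant. At an endpoint common to the arcs for $j$ and for $j'$, four pairs of arcs meet, and two of them contain a neighboring piece. There are at most $k$ such endpoints, so without (G2) the count $2k$ in the proof of Lemma~\ref{lem:arcs} becomes at most $4k$.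
\end{remark}

\section{The sharp order and the range of near-linear bounds}\label{sec:class}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Part (1) combines Theorems~\ref{thm:lower} and~\ref{thm:upper}, and the first statement of part (2) is Theorem~\ref{thm:lower} for $k\le n$; in both, $m-3\ge m/4$ gives the stated order. For the second statement of (2), suppose that $N(k,n)\le Ck^\gamma n\log^c(k+n)$ for all $k,n$. Taking $k=n\ge4$ gives $n^{2-\gamma}\le16\,C\log^c(2n)$ for all $n\ge4$, which forces $\gamma\ge2$.

For the ``only if'' direction of (3), Theorem~\ref{thm:lower} gives $\frac1{16}kn\min(k,n)\le N(k,n)\le Ckn\log^c(k+n)$ on $\mathcal{S}$, so $\min(k,n)\le16\,C\log^c(k+n)$ on $\mathcal{S}$.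

For the ``if'' direction, let $(k,n)\in\mathcal{S}$, so $\min(k,n)\le C'\log^{c'}(k+n)$. If $n\le k$, Theorem~\ref{thm:upper} gives
\[
N(k,n)\le kn\cdot n\le C'\,kn\log^{c'}(k+n).
\]
If $k\le n$, the factor $n$ in Theorem~\ref{thm:upper} may be large, and we use~\eqref{eq:known} instead:
\[
N(k,n)\le C_0\,kn\cdot k^3\log^2n\le C_0C'^{\,3}\,kn\log^{3c'+2}(k+n).
\]
Since $\log(k+n)\ge\log8>1$, both cases give $N(k,n)\le C\,kn\log^c(k+n)$ with $C=\max(C',C_0C'^{\,3})$ and $c=3c'+2$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AAS}
Agarwal, Amenta and Sharir, 1998.

\bibitem{CH}
Timothy M. Chan and Isaac M. Hair, ``Convex Polygon Containment: Improving Quadratic to Near Linear Time'', arXiv:2403.13292 (2024).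

\bibitem{Z}
Ziegler, \emph{Lectures on Polytopes}.

\end{thebibliography}
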